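\title{Sublinearly many abnormal edges and the Petersen coloring conjecture}

\begin{abstract}
In a proper 5-edge-coloring of a cubic graph, an edge $uv$ is abnormal if exactly four colors appear on the edges incident with $u$ or $v$. The Petersen coloring conjecture says, equivalently, that every bridgeless cubic graph has a proper 5-edge-coloring without abnormal edges. Mattiolo, Mazzuoccolo and Mkrtchyan conjectured that it is also equivalent to a sublinear bound on the number of abnormal edges, and that it suffices to have such a bound for 2-edge-connected, for 3-edge-connected, or for cyclically 4-edge-connected cubic graphs. We prove this conjecture. In fact, either no abnormal edge is ever needed, or, with $N$ the order of a smallest counterexample to the Petersen coloring conjecture, for every even $n\ge 2N+10$ some cyclically 4-edge-connected cubic graph on $n$ vertices needs at least $\lfloor (n-4)/(2N+6)\rfloor$ abnormal edges.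
\end{abstract}

\section{Introduction}\label{sec:intro}

Graphs in this paper are finite, undirected and without loops; parallel edges are allowed, and two parallel edges form a cycle of length~2. For a vertex $v$ of a graph $G$, the \emph{star} $\partial_G(v)$ is the set of edges incident with $v$. Two edges are \emph{adjacent} if they are distinct and have a common end. For cubic graphs $G$ and $H$, an \emph{$H$-coloring} of $G$ is a map $\phi\colon E(G)\to E(H)$ such that for every $v\in V(G)$ there is $w\in V(H)$ with $\phi(\partial_G(v))=\partial_H(w)$. Both stars have three elements, so $\phi$ maps each star of $G$ bijectively onto a star of $H$. We write $H\prec G$ if such a map exists. For example, if $H$ consists of two vertices joined by three parallel edges, an $H$-coloring is a proper 3-edge-coloring. Let $P$ be the Petersen graph. A graph is \emph{bridgeless} if the deletion of a single edge never increases the number of components. The \emph{Petersen coloring conjecture} of Jaeger states that $P\prec G$ for every bridgeless cubic graph $G$.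

A $P$-coloring either exists or not, but there is a natural way to measure how far a graph is from having one. A \emph{proper $k$-edge-coloring} $c$ of $G$ assigns colors from $\{1,\dots,k\}$ to the edges so that adjacent edges get different colors. Let $S_c(v)$ be the set of colors on $\partial_G(v)$. If $G$ is cubic and $uv$ is an edge, then $S_c(u)$ and $S_c(v)$ are 3-sets that share the color of $uv$, so their union has 3, 4 or 5 elements. The edge $uv$ is \emph{poor} if $|S_c(u)\cup S_c(v)|=3$, \emph{rich} if $|S_c(u)\cup S_c(v)|=5$, and \emph{abnormal} if it is neither poor nor rich. In a proper 3-edge-coloring every edge is poor. Every cubic graph $G$ has a proper 5-edge-coloring, since an edge is adjacent to at most four others and the edges can be colored greedily, so we may define $\operatorname{ab}(G)$ as the minimum number of abnormal edges in a proper 5-edge-coloring of $G$. We shall see in Lemma~\ref{lem:dictionary} that $\operatorname{ab}(G)=0$ if and only if $P\prec G$: a proper 5-edge-coloring provides, at each vertex, a bijection from its star onto a star of $P$, and the abnormal edges are exactly the edges whose two ends disagree about their image.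

It is then natural to ask for an approximate form of the conjecture, in which only a vanishing proportion of the edges may be abnormal, and to ask whether this form is really weaker. A function $f\colon\mathbb N\to\mathbb N$ is \emph{sublinear} if $f(n)/n\to 0$ as $n\to\infty$. A cubic graph is \emph{$k$-edge-connected} if it is connected and remains connected after the deletion of any set of fewer than $k$ edges. It is \emph{cyclically 4-edge-connected} if it is connected and there is no set of fewer than four edges whose deletion leaves at least two components that each contain a cycle. Mattiolo, Mazzuoccolo and Mkrtchyan \cite{MMM} posed the following equivalence as a conjecture (with ``2-connected'' and ``3-connected'' understood as 2-edge-connected and 3-edge-connected).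

\begin{theorem}\label{thm:equiv}
The following statements are equivalent.
\begin{enumerate}
\item[(a)] The Petersen coloring conjecture is true.
\item[(b)] There is a sublinear function $f$ such that $\operatorname{ab}(G)\le f(|V(G)|)$ for every bridgeless cubic graph $G$, connected or not.
\item[(c)] There is a sublinear function $g$ such that $\operatorname{ab}(G)\le g(|V(G)|)$ for every 2-edge-connected cubic graph $G$.
\item[(d)] There is a sublinear function $h$ such that $\operatorname{ab}(G)\le h(|V(G)|)$ for every 3-edge-connected cubic graph $G$.
\item[(e)] There is a sublinear function $k$ such that $\operatorname{ab}(G)\le k(|V(G)|)$ for every cyclically 4-edge-connected cubic graph $G$.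
\end{enumerate}
\end{theorem}

The four classes of graphs decrease from (b) to (e), so the content of the theorem is the implication (e)$\Rightarrow$(a). The class in (b) shows which answer to expect. If $G$ is a counterexample on $N$ vertices, then $m$ disjoint copies of $G$ form a bridgeless cubic graph on $mN$ vertices, and each copy contains an abnormal edge in every proper 5-edge-coloring; hence $f(mN)\ge m$, and $f$ is not sublinear. One counterexample thus produces a linear number of defects. For the smaller classes the copies must be opened and joined to each other, and the more edges leave an opened copy, the more freedom it gains to be colored. The theorem says that an obstruction of bounded size survives even when four edges must leave it.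

The proof gives a sharper statement. For each of the four classes in (b)--(e), let $\alpha(n)$ be the maximum of $\operatorname{ab}(G)$ over the graphs $G$ on $n$ vertices in the class, with $\alpha(n)=0$ if there is no such graph.

\begin{theorem}\label{thm:dichotomy}
\begin{enumerate}
\item[(1)] If the Petersen coloring conjecture holds, then $\alpha\equiv 0$ for all four classes.
\item[(2)] If it fails and $N$ is the order of a smallest counterexample, then for all four classes and all even $n\ge 2N+10$,
\[
\Big\lfloor \frac{n-4}{2N+6}\Big\rfloor\ \le\ \alpha(n)\ \le\ \frac{3n}{2}.
\]
Moreover, the lower bound is witnessed by one cyclically 4-edge-connected cubic graph on $n$ vertices in which, for every proper 5-edge-coloring, the abnormal edges contain a matching of size $\lfloor (n-4)/(2N+6)\rfloor$.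
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:liminf}
Each of \textup{(b)--(e)} remains equivalent to \textup{(a)} when sublinearity of the bounding function $k$ is weakened to $\liminf k(n)/n=0$, the lower limit being taken along even $n$.
\end{corollary}

The proofs are self-contained. Sections~\ref{sec:cuts} and~\ref{sec:petersen} collect what is needed about small cuts and about $P$. Section~\ref{sec:idea} shows the method in two small cases, and Sections~\ref{sec:minimal}--\ref{sec:proofs} carry it out.

\section{Small cuts in cubic graphs}\label{sec:cuts}

For $X\subseteq V(G)$, the \emph{cut} $\delta_G(X)$ is the set of edges with exactly one end in $X$, and $G[X]$ is the subgraph induced by $X$. A graph is bridgeless if and only if no cut has exactly one edge, and it is $k$-edge-connected if and only if $|\delta_G(X)|\ge k$ whenever $\emptyset\ne X\ne V(G)$. If $G$ is cubic and $G[X]$ has $e(X)$ edges, then counting the edge ends at $X$ gives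
\begin{equation}\label{eq:count}
|\delta_G(X)|=3|X|-2e(X).
\end{equation}
This identity turns cyclic 4-edge-connectivity into a condition in which cycles no longer appear. Call a cut $\delta_G(X)$ \emph{trivial} if $X$ or $V(G)\setminus X$ has at most one vertex.

\begin{lemma}\label{lem:criterion}
A connected cubic graph $Q$ is cyclically 4-edge-connected if and only if every cut of $Q$ with at most three edges is trivial.
\end{lemma}

\begin{proof}
Suppose that $|\delta_Q(X)|\le 3$ and that both $X$ and $V(Q)\setminus X$ have at least two vertices. If $Q[X]$ were a forest, then $e(X)\le |X|-1$, and \eqref{eq:count} would give $|\delta_Q(X)|\ge |X|+2\ge 4$. So $Q[X]$ contains a cycle, and for the same reason so does $Q[V(Q)\setminus X]$. After the deletion of $\delta_Q(X)$ these cycles lie in different components, so $Q$ is not cyclically 4-edge-connected.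

Conversely, suppose that the deletion of a set $F$ of at most three edges leaves two components containing cycles, and let $X$ be the vertex set of one of them. Then $\delta_Q(X)\subseteq F$. Both $X$ and its complement contain the vertex set of a cycle, which has at least two elements because there are no loops. So $\delta_Q(X)$ is a nontrivial cut with at most three edges.
\end{proof}

\begin{lemma}\label{lem:c4ec}
Let $Q$ be a cyclically 4-edge-connected cubic graph. Then $Q$ is 3-edge-connected. If $|V(Q)|\ge 4$, then $Q$ is simple, and if $|V(Q)|\ge 6$, then $Q$ has no triangle.
\end{lemma}

\begin{proof}
Let $\emptyset\ne X\ne V(Q)$ with $|\delta_Q(X)|\le 2$. By Lemma~\ref{lem:criterion} one side is a single vertex, so the cut has three edges, a contradiction. If $y$ and $z$ are joined by parallel edges, then $|\delta_Q(\{y,z\})|\le 2$ by \eqref{eq:count}, which forces $V(Q)=\{y,z\}$. If $X$ is the vertex set of a triangle, then $|\delta_Q(X)|\le 3$, which forces $|V(Q)\setminus X|\le 1$.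
\end{proof}

\begin{example}\label{ex:small}
The graphs $K_4$ and $K_{3,3}$ are cyclically 4-edge-connected. By Lemma~\ref{lem:criterion} it suffices to consider sets $X$ with $2\le |X|\le |V|/2$. If $|X|=2$, then $e(X)\le 1$ and the cut has at least four edges. If $|X|=3$ in $K_{3,3}$, then $e(X)\le 2$ and the cut has at least five edges.
\end{example}

\section{Petersen colorings and abnormal edges}\label{sec:petersen}

\subsection*{The Petersen graph}
Let $[5]=\{1,\dots,5\}$. The vertices of $P$ are the 2-subsets of $[5]$, written $12$, $13$, and so on, and two vertices are adjacent when they are disjoint. The \emph{color} of an edge $AB$ of $P$ is the unique element of $[5]\setminus(A\cup B)$. The three edges at a vertex $A$ have the three colors of $[5]\setminus A$; for instance $45$ is joined to $23$, $13$, $12$ by edges of colors $1$, $2$, $3$. This is a proper 5-edge-coloring of $P$, and every edge $AB$ is rich, because $([5]\setminus A)\cup([5]\setminus B)=[5]$.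

\begin{lemma}\label{lem:P}
\begin{enumerate}
\item[(P1)] $P$ has no cycle of length at most $4$.
\item[(P2)] Two adjacent edges of $P$ lie in exactly one star, and three pairwise adjacent edges form a star.
\item[(P3)] If $p_1,p_2,p_3,p_4$ are edges of $P$ such that $p_i$ is adjacent to $p_{i+1}$ for all $i$ modulo $4$, then $p_1=p_3$ or $p_2=p_4$.
\item[(P4)] Every bijection between two stars of $P$ is induced by an automorphism of $P$. In particular, any edge can be mapped to any other edge by an automorphism.
\item[(P5)] The cuts of $P$ with at most four edges are the empty set, the stars, and the sets of four edges adjacent to a given edge. In particular, $P$ is cyclically 4-edge-connected.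
\end{enumerate}
\end{lemma}

\begin{proof}
(P1) The graph is simple, and a triangle would require three pairwise disjoint 2-subsets of $[5]$. A common neighbor of distinct vertices $A,B$ is contained in $[5]\setminus(A\cup B)$, which has at most two elements; so $A$ and $B$ have at most one common neighbor, and there is no 4-cycle.

(P2) Adjacent edges of a simple graph have exactly one common end, and three pairwise adjacent edges without a common end form a triangle.

(P3) Suppose $p_1\ne p_3$. If $p_1$ and $p_3$ are adjacent, then by (P2) each of $p_2,p_4$ is the third edge of the star containing $p_1$ and $p_3$, so $p_2=p_4$. If $p_1$ and $p_3$ are disjoint, then each of $p_2,p_4$ joins an end of $p_1$ to an end of $p_3$. If $p_2\neq p_4$, we have four edges on four vertices, and these contain a cycle, against (P1).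

(P4) An edge at $A$ is determined by its color, so a bijection $\partial_P(A)\to\partial_P(B)$ corresponds to a bijection $[5]\setminus A\to[5]\setminus B$. Extend it to a permutation $\sigma$ of $[5]$. Then $\sigma$ acts on $P$ as an automorphism, $\sigma(A)=B$, and the edge of color $i$ at $A$ goes to the edge of color $\sigma(i)$ at $B$.

(P5) Since $\delta_P(Z)=\delta_P(V(P)\setminus Z)$, we may take $|Z|\le 5$, and we use \eqref{eq:count}. For $|Z|=0$ the cut is empty and for $|Z|=1$ it is a star. For $|Z|=2$ it has six edges if the two vertices are nonadjacent; otherwise it is the set of four edges adjacent to the edge inside $Z$. By (P1), a set of 3, 4 or 5 vertices spans at most 2, 3 or 5 edges, so the cut has at least 5, 6 or 5 edges. The last assertion follows from Lemma~\ref{lem:criterion}, since $P$ is connected (its only empty cut comes from $Z=\emptyset$).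
\end{proof}

The composition of a $P$-coloring with an automorphism of $P$ is again a $P$-coloring. With (P4), this allows us to align two $P$-colorings along a star or along an edge.

\subsection*{Fragments}
To locate abnormal edges we must speak about $P$-colorings of parts of a graph. A \emph{fragment} consists of a finite set $W$ of vertices, \emph{internal edges}, each with two distinct ends in $W$, and \emph{terminals}, each with one end in $W$ and the other end free, such that every vertex is incident with exactly three internal edges or terminals. A \emph{$P$-coloring} of a fragment assigns an edge of $P$, its \emph{value}, to every internal edge and terminal, so that the three values at each vertex form a star of $P$. If $H$ is a cubic graph and $W\subseteq V(H)$, then $H\langle W\rangle$ denotes the fragment whose internal edges are the edges of $H[W]$ and whose terminals are the edges of $\delta_H(W)$.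

\begin{lemma}\label{lem:dictionary}
Let $H$ be a cubic graph.
\begin{enumerate}
\item[(1)] Let $c$ be a proper 5-edge-coloring of $H$ and $W\subseteq V(H)$. If no edge with both ends in $W$ is abnormal, then $H\langle W\rangle$ has a $P$-coloring.
\item[(2)] If $P\prec H$, then $H$ has a proper 5-edge-coloring without abnormal edges.
\end{enumerate}
In particular, $\operatorname{ab}(H)=0$ if and only if $P\prec H$.
\end{lemma}

\begin{proof}
Let $c$ be a proper 5-edge-coloring. For a vertex $v$ of $H$, the set $[5]\setminus S_c(v)$ is a vertex of $P$, and the colors on its star are those of $S_c(v)$. For $e\in\partial_H(v)$, let $\varphi_v(e)$ be the edge of color $c(e)$ in this star; its ends are $[5]\setminus S_c(v)$ and $S_c(v)\setminus\{c(e)\}$. Then $\varphi_v$ is a bijection from $\partial_H(v)$ onto a star of $P$.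

Let $e=uv$ have color $i$. The ends of $\varphi_u(e)$ partition $[5]\setminus\{i\}$ into two pairs, and so do the ends of $\varphi_v(e)$. The two partitions coincide if and only if the pair $[5]\setminus S_c(u)$ is one of the pairs $[5]\setminus S_c(v)$ and $S_c(v)\setminus\{i\}$. The first case means $S_c(u)=S_c(v)$, that is, $e$ is poor. The second means that $S_c(v)$ contains both colors missing from $S_c(u)$, that is, $e$ is rich. Hence
\begin{equation}\label{eq:agree}
\varphi_u(e)=\varphi_v(e)\iff e=uv \text{ is not abnormal.}
\end{equation}

(1) By \eqref{eq:agree} the maps $\varphi_v$ with $v\in W$ agree on every internal edge of $H\langle W\rangle$, and each terminal is seen from one vertex of $W$ only. So these maps combine to a $P$-coloring of $H\langle W\rangle$.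

(2) Let $\phi$ be a $P$-coloring of $H$, and let $c(e)$ be the color of $\phi(e)$. If $\phi(\partial_H(v))=\partial_P(A)$, then $c$ takes the three distinct colors of $[5]\setminus A$ on $\partial_H(v)$. So $c$ is proper, $[5]\setminus S_c(v)=A$, and $\varphi_v(e)$ is the edge of color $c(e)$ at $A$, which is $\phi(e)$. Thus $\varphi_u(e)=\phi(e)=\varphi_v(e)$ for every edge $e=uv$, and no edge is abnormal by \eqref{eq:agree}.
\end{proof}

Part (1) is the only way in which abnormal edges enter the proof: a fragment without a $P$-coloring forces an abnormal edge among its own internal edges, whatever graph it sits in. The next lemma restricts what a $P$-colored fragment can show on its terminals.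

\begin{lemma}[Parity]\label{lem:parity}
In a $P$-coloring of a fragment, the set of edges of $P$ that are the value of an odd number of terminals is a cut of $P$.
\end{lemma}

\begin{proof}
For $v\in W$ let $\partial_P(w(v))$ be the star formed by the values at $v$, and add the indicator vectors of these stars in $\mathbb F_2^{E(P)}$. Each internal edge contributes its value twice and each terminal once, so the sum is the indicator of the set in the statement. On the other hand, the sum is the indicator of $\delta_P(Z)$, where $Z$ is the set of vertices of $P$ that equal $w(v)$ for an odd number of $v\in W$.
\end{proof}

By (P5), $P$ has no cut with one or two edges. So a fragment with one terminal has no $P$-coloring, which is why the conjecture concerns bridgeless graphs only. If there are two terminals, their values are equal. If there are three, the set in Lemma~\ref{lem:parity} has one or three elements, so the three values form a star.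

\section{Copying a counterexample}\label{sec:idea}

By Lemma~\ref{lem:dictionary}(1), a graph on $n$ vertices needs linearly many abnormal edges as soon as it contains linearly many vertex-disjoint fragments that have no $P$-coloring. The task is to build such a fragment from a counterexample and to assemble copies of it into a graph of the required connectivity.

\subsection*{Two and three terminals}
Let $G$ be a connected bridgeless cubic graph on $N$ vertices with $P\not\prec G$, and let $e=xy$ be an edge. Cut $e$ in the middle to get a fragment with terminals at $x$ and at $y$. In a $P$-coloring of this fragment the two terminals would have the same value, and giving this value to $e$ would yield $P\prec G$. So the fragment has no $P$-coloring. Take $m\ge 2$ copies and join the terminal at $y$ in each copy to the terminal at $x$ in the next, cyclically. The resulting cubic graph is connected because $G-e$ is, and the joining edges lie on a cycle that runs through all copies. Every other edge lies on a cycle of its copy of $G$, in which $e$, if it is used, can be replaced by a path through the other copies. So the graph is 2-edge-connected, has $mN$ vertices, and needs at least $m$ abnormal edges. This proves (c)$\Rightarrow$(a). In the same way, deleting a vertex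 of $G$ leaves a fragment with three terminals and no $P$-coloring, because the three values would form a star and the vertex could be put back.

In both cases parity forces exactly the condition that is needed to close the fragment up to $G$. But by Lemma~\ref{lem:criterion}, such fragments cannot be used for (e): in a cyclically 4-edge-connected graph, a set of at least two vertices that misses at least two vertices sends out at least four edges.

\subsection*{Poles}
A \emph{pole} is a fragment with exactly four terminals, grouped into a \emph{left pair} and a \emph{right pair}. There are two simple ways to open a cubic graph $Q$ into a pole.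
\begin{itemize}
\item Let $Q$ be simple and triangle-free, and let $uv$ be an edge. The \emph{vertex pole} of $(Q,uv)$ is obtained by deleting $u$, $v$ and the edge $uv$. The two other edges at $u$ become the left pair and the two other edges at $v$ the right pair. It has $|V(Q)|-2$ vertices.
\item Let $e,f$ be edges of $Q$ without a common end. The \emph{edge pole} of $(Q,e,f)$ is obtained by cutting $e$ and $f$ in the middle. The two halves of $e$ form the left pair and the two halves of $f$ the right pair. It has $|V(Q)|$ vertices.
\end{itemize}
To \emph{join} a pole $M$ to a pole $M'$ means to merge the two right terminals of $M$ with the two left terminals of $M'$ into two edges, by either of the two bijections; the choice never matters below. Joining $M_1$ to $M_2$, $M_2$ to $M_3$, and so on up to $M_r$, gives a pole, the \emph{series composition}, with the left pair of $M_1$ and the right pair of $M_r$. If $r\ge 2$ and $M_r$ is also joined to $M_1$, the result is a cubic graph, called a \emph{ring} of $M_1,\dots,M_r$.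

With four terminals, parity no longer determines the boundary values well enough to close the pole, and a single pole made from a counterexample may well be colorable. The remedy is to compose poles whose demands contradict each other. The mechanism is visible with three colors.

\subsection*{The model case of three colors}
Let $Q$ be a simple triangle-free cubic graph that has no proper 3-edge-coloring. Consider a proper 3-edge-coloring of any pole with vertex set $W$, with colors $a,b$ on the left and $a',b'$ on the right. Each color occurs once at every vertex, so the number of terminals of a given color has the parity of $|W|$, and $|W|$ is even because $3|W|-4$ is twice the number of internal edges. Hence either $a=b$ and $a'=b'$, or $a\ne b$ and $\{a,b\}=\{a',b'\}$. The relation between the two colors of a pair, \emph{equal} or \emph{different}, is therefore the same on both sides of the pole, and it is passed along a series composition. In an edge pole of $Q$ the relation cannot be \emph{equal}, for then $e$ and $f$ could be restored with colors $a$ and $a'$. In a vertex pole of $Q$ it cannot be \emph{different}, for then $u$ and $v$ could be restored, with the third color on $uv$. So the series composition of an edge pole and a vertex pole of $Q$ has no proper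 3-edge-coloring.

For $P$-colorings the relation between the two values of a pair is again transmitted through a pole (Lemma~\ref{lem:four}), but two distinct edges of $P$ can be adjacent or disjoint, so there are three relations. The two poles made from a counterexample exclude \emph{equal} and \emph{adjacent}. If the values of a pair are disjoint edges of $P$, neither an edge nor a vertex can be restored on that pair, and the counterexample gives no information. A third pole is needed that excludes \emph{disjoint} for reasons of its own; a vertex pole of $P$ itself turns out to do so. Finally, rings must be cyclically 4-edge-connected, and for this the counterexample must have that property. We begin with this last point.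

\section{A smallest counterexample}\label{sec:minimal}

In Sections~\ref{sec:minimal} and~\ref{sec:block} we assume that the Petersen coloring conjecture fails, and $G$ is a bridgeless cubic graph with $P\not\prec G$ whose order $N$ is as small as possible. Minimality is used only in the following lemma.

\begin{lemma}\label{lem:minimal}
$G$ is cyclically 4-edge-connected, simple and triangle-free, and $N\ge 6$.
\end{lemma}

\begin{proof}
If $G$ were disconnected, some component would have no $P$-coloring and would be a smaller counterexample. So $G$ is connected. Suppose that it is not cyclically 4-edge-connected. By Lemma~\ref{lem:criterion} there is a set $X$ with $|\delta_G(X)|\le 3$ such that $X$ and $\overline X=V(G)\setminus X$ both have at least two vertices. As $G$ is connected and bridgeless, $|\delta_G(X)|\in\{2,3\}$. In both cases we close each side into a smaller bridgeless cubic graph and glue the two colorings given by minimality.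

\emph{Three edges.} Let $G_1$ be obtained from $G$ by identifying $\overline X$ to one vertex and deleting the loops, and let $G_2$ be obtained in the same way from $X$. Both graphs are cubic, loopless, and smaller than $G$. They are bridgeless, because each of their cuts is a cut of $G$. So they have $P$-colorings $\phi_1,\phi_2$, and each maps $\delta_G(X)$, the star of the new vertex, bijectively onto a star of $P$. By (P4) we may compose $\phi_2$ with an automorphism so that $\phi_1$ and $\phi_2$ agree on $\delta_G(X)$. Together they form a $P$-coloring of $G$, a contradiction.

\emph{Two edges.} Let $\delta_G(X)=\{x_1y_1,x_2y_2\}$ with $x_1,x_2\in X$. If $x_1=x_2$, then $\delta_G(X\setminus\{x_1\})$ would consist of the third edge at $x_1$ alone; so $x_1\ne x_2$, and by symmetry $y_1\ne y_2$. Let $G_1=G[X]+x_1x_2$ and $G_2=G[\overline X]+y_1y_2$. These graphs are cubic, loopless and smaller than $G$. To see that $G_1$ is bridgeless, let $Z\subseteq X$. If $Z$ contains both or neither of $x_1,x_2$, we may replace $Z$ by $X\setminus Z$ and assume that it contains neither; then $\delta_{G_1}(Z)=\delta_G(Z)$. If $Z$ contains exactly one of them, $x_j$, then $\delta_G(Z)$ arises from $\delta_{G_1}(Z)$ by replacing the new edge with $x_jy_j$. So every cut of $G_1$ has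 the size of a cut of $G$, and the same holds for $G_2$. Take $P$-colorings of $G_1$ and $G_2$; by (P4) we may assume that the two new edges have the same value. Giving this value to both $x_1y_1$ and $x_2y_2$ yields a $P$-coloring of $G$, a contradiction.

So $G$ is cyclically 4-edge-connected. It has no proper 3-edge-coloring, since mapping the three color classes to the three edges of one star of $P$ would be a $P$-coloring. The order of a cubic graph is even. If $N=2$, then $G$ consists of three parallel edges. If $N=4$, then $G$ is simple by Lemma~\ref{lem:c4ec}, so $G=K_4$, whose edge set splits into three perfect matchings. Both graphs have a proper 3-edge-coloring. Hence $N\ge 6$, and Lemma~\ref{lem:c4ec} gives the rest.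
\end{proof}

\section{A pole without a Petersen coloring}\label{sec:block}

For edges $a,b$ of $P$ define their \emph{class}
\[
\kappa(a,b)=\begin{cases}0&\text{if } a=b,\\ 1&\text{if $a$ and $b$ are adjacent,}\\ 2&\text{if $a$ and $b$ are disjoint.}\end{cases}
\]

\begin{lemma}\label{lem:four}
Consider a $P$-coloring of a pole, with values $a,b$ on the left pair and $a',b'$ on the right pair. Then one of the following holds.
\begin{enumerate}
\item[(i)] $a=b$ and $a'=b'$.
\item[(ii)] $a\ne b$ and $\{a,b\}=\{a',b'\}$.
\item[(iii)] There is an edge $\varepsilon=xy$ of $P$ with $\partial_P(x)=\{a,b,\varepsilon\}$ and $\partial_P(y)=\{a',b',\varepsilon\}$.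
\item[(iv)] There is an edge $\varepsilon$ of $P$ such that $a,b,a',b'$ are the four edges adjacent to $\varepsilon$, the edges $a,b$ are at different ends of $\varepsilon$, and so are $a',b'$.
\end{enumerate}
The classes $\kappa(a,b)$ and $\kappa(a',b')$ are equal; they are $1$ in case \textup{(iii)} and $2$ in case \textup{(iv)}.
\end{lemma}

\begin{proof}
The set of edges that occur an odd number of times among the four values has 0, 2 or 4 elements, and it is a cut by Lemma~\ref{lem:parity}. By (P5) it is either empty or the set of four edges adjacent to some edge $\varepsilon$. If it is empty, every value occurs an even number of times, which gives (i) or (ii), and the two classes agree. Otherwise the four values are distinct, two at each end of $\varepsilon$. If $a$ and $b$ are at the same end, then $a'$ and $b'$ are at the other end; this is (iii), and both classes are $1$. If not, we have (iv). Two edges at different ends of $\varepsilon$ are disjoint, since a common end would create a triangle with $\varepsilon$, so both classes are $2$.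
\end{proof}

The common value $\kappa(a,b)=\kappa(a',b')$ is the \emph{class of the $P$-coloring} of the pole. We define three poles, each indexed by the class that it excludes.
\begin{itemize}
\item $D_0$ is the edge pole of $(G,e,f)$ for two edges $e,f$ without a common end. Such edges exist: $G$ has $3N/2\ge 9$ edges, and $e$ is adjacent to at most four of the others.
\item $D_1$ is the vertex pole of $(G,uv)$ for an arbitrary edge $uv$; it is defined by Lemma~\ref{lem:minimal}.
\item $D_2$ is the vertex pole of $(P,uv)$ with $u=12$ and $v=34$.
\end{itemize}

\begin{lemma}\label{lem:D01}
No $P$-coloring of $D_0$ has class $0$, and no $P$-coloring of $D_1$ has class $1$.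
\end{lemma}

\begin{proof}
If a $P$-coloring of $D_0$ has class $0$, then $a=b$ and $a'=b'$. Giving $e$ the value $a$ and $f$ the value $a'$ yields a $P$-coloring of $G$.

If a $P$-coloring of $D_1$ has class $1$, let $\{a,b,\varepsilon\}$ be the star containing $a$ and $b$. We are in case (ii) or (iii) of Lemma~\ref{lem:four}. In case (ii), $\{a',b',\varepsilon\}$ is the same star. In case (iii), $\varepsilon$ is the edge named there, by (P2), and $\{a',b',\varepsilon\}$ is the star at its other end. So giving $uv$ the value $\varepsilon$ produces a star at $u$ and a star at $v$, and hence a $P$-coloring of $G$. Both conclusions contradict $P\not\prec G$.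
\end{proof}

To describe $D_2$, put
\[
v_1=14,\ v_2=35,\ v_3=24,\ v_4=15,\ v_5=23,\ v_6=45,\ v_7=13,\ v_8=25 .
\]
Cyclically consecutive pairs in this list are disjoint, and so are $v_1,v_5$ and $v_3,v_7$. These are ten edges, which is all of the $15-5$ edges of $P$ that avoid $12$ and $34$. So $D_2$ is the 8-cycle $v_1v_2\cdots v_8$ with the chords $v_1v_5$ and $v_3v_7$. The left terminals are at the neighbors $v_2,v_6$ of $12$, and the right terminals are at the neighbors $v_4,v_8$ of $34$; see Figure~\ref{fig:D2}. Classes $0$ and $1$ both occur for $D_2$. Class $1$ is given by the inclusion of $D_2$ in $P$. For class $0$, use two edges of a star alternately on the 8-cycle and the third edge on the chords and on all terminals.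

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\foreach \i in {1,...,8}{\coordinate (v\i) at ({135-45*\i}:1.8);}
\draw (v1)--(v2)--(v3)--(v4)--(v5)--(v6)--(v7)--(v8)--cycle;
\draw (v1)--(v5);
\draw (v3)--(v7);
\foreach \i in {1,...,8}{\fill (v\i) circle (2pt); \node at ({112.5-45*\i}:1.97) {$p_{\i}$};}
\foreach \i in {1,3,5,7}{\node at ({135-45*\i}:2.15) {$v_{\i}$};}
\foreach \i in {2,4,6,8}{\node at ({135-45*\i}:1.42) {$v_{\i}$}; \draw[thick,dashed] (v\i)--({135-45*\i}:2.75);}
\node at (45:3.0) {$a$};
\node at (-135:3.0) {$b$};
\node at (-45:3.0) {$a'$};
\node at (135:3.0) {$b'$};
\node at (0.85,0.22) {$\ell$};
\end{tikzpicture}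
\caption{The pole $D_2$, obtained from the Petersen graph by deleting two adjacent vertices: an 8-cycle with two chords (their crossing is not a vertex) and four terminals (dashed). The left pair is at $v_2,v_6$ and the right pair at $v_4,v_8$. The edge labels name the values in a $P$-coloring.}
\label{fig:D2}
\end{figure}

\begin{lemma}\label{lem:D2}
No $P$-coloring of $D_2$ has class $2$.
\end{lemma}

\begin{proof}
Let $a,b,a',b'$ be the values of the terminals at $v_2,v_6,v_4,v_8$, let $p_i$ be the value of $v_iv_{i+1}$ (indices modulo 8), and let $\ell$ be the value of $v_3v_7$. Then $p_8$ and $p_1$ are adjacent, by the star at $v_1$, and the following triples are stars: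
\[
\begin{array}{lll}
v_2:\{p_1,p_2,a\}, & v_3:\{p_2,p_3,\ell\}, & v_4:\{p_3,p_4,a'\},\\[2pt]
v_6:\{p_5,p_6,b\}, & v_7:\{p_6,p_7,\ell\}, & v_8:\{p_7,p_8,b'\}.
\end{array}
\]
The path $v_2v_3v_4$ links $a$ to $a'$, the path $v_6v_7v_8$ links $b$ to $b'$, and the chord $v_3v_7$ joins their middle vertices. Each path will restrict $\ell$, and for class $2$ the two restrictions are incompatible.

Suppose the class is $2$, so that case (ii) or (iv) of Lemma~\ref{lem:four} holds. The reflection $v_i\mapsto v_{4-i}$ preserves the 8-cycle, interchanges the two chords, fixes $v_2$ and $v_6$, and interchanges $v_4$ and $v_8$. Composing the coloring with it interchanges $a'$ and $b'$ and keeps $a$ and $b$. So we may assume one of the following two cases.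

\emph{Case I: $a=a'$ and $b=b'$, with $a\neq b$.} By the stars at $v_2,v_3,v_4$, the edges $p_2,p_3,a$ are pairwise adjacent, so they form a star by (P2). It contains $p_2$ and $p_3$, so it is the star at $v_3$, and $a=\ell$. By the stars at $v_6,v_7,v_8$, the edges $p_6,p_7,b$ are pairwise adjacent, and in the same way $b=\ell$. Thus $a=b$, a contradiction.

\emph{Case II: there is an edge $\varepsilon=xy$ with $\partial_P(x)=\{a,a',\varepsilon\}$ and $\partial_P(y)=\{b,b',\varepsilon\}$.} In the cyclic sequence $a,p_2,p_3,a'$, consecutive edges are adjacent, by the stars at $v_2,v_3,v_4$ and at $x$. By (P3), $p_2=a'$ or $p_3=a$.
\begin{itemize}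
\item If $p_2=a'$, the star at $v_2$ contains $a$ and $a'$, so it is $\partial_P(x)$, and $p_1=\varepsilon$.
\item If $p_3=a$, the stars at $v_2$ and $v_3$ both contain $p_2$ and $a$, so they coincide, and $p_1=\ell$.
\end{itemize}
Either way $p_1\in\{\varepsilon,\ell\}$, and $\ell$, being adjacent to $p_2$ and $p_3$, is adjacent to some $a^*\in\{a,a'\}$. In the cyclic sequence $b,p_6,p_7,b'$, consecutive edges are adjacent, by the stars at $v_6,v_7,v_8$ and at $y$. By (P3), $p_7=b$ or $p_6=b'$.
\begin{itemize}
\item If $p_7=b$, the star at $v_8$ contains $b$ and $b'$, so it is $\partial_P(y)$, and $p_8=\varepsilon$.
\item If $p_6=b'$, the stars at $v_7$ and $v_8$ both contain $p_7$ and $b'$, so they coincide, and $p_8=\ell$.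
\end{itemize}
Either way $p_8\in\{\varepsilon,\ell\}$, and $\ell$ is adjacent to some $b^*\in\{b,b'\}$.

Since $p_1$ and $p_8$ are adjacent and both lie in $\{\varepsilon,\ell\}$, the edges $\varepsilon$ and $\ell$ are adjacent. Now $\ell,\varepsilon,a^*$ are pairwise adjacent, so they form the star containing $\varepsilon$ and $a^*$, which is $\partial_P(x)$. Also $\ell,\varepsilon,b^*$ are pairwise adjacent and form $\partial_P(y)$. Hence $\ell\in\partial_P(x)\cap\partial_P(y)=\{\varepsilon\}$, which contradicts $\ell\ne\varepsilon$.
\end{proof}

A \emph{block} is a series composition of $D_0$, $D_1$, $D_2$. It has $N+(N-2)+8=2N+6$ vertices.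

\begin{proposition}\label{prop:block}
A block has no $P$-coloring.
\end{proposition}

\begin{proof}
A $P$-coloring of the block restricts to $P$-colorings of $D_0$, $D_1$ and $D_2$. The right pair of $D_0$ and the left pair of $D_1$ are the same two edges, so the colorings of $D_0$ and $D_1$ have the same class; for the same reason so do those of $D_1$ and $D_2$. By Lemmas~\ref{lem:D01} and~\ref{lem:D2}, this common class is none of $0,1,2$.
\end{proof}

\section{Rings of poles}\label{sec:rings}

It remains to show that blocks can be assembled into cyclically 4-edge-connected graphs. A small cut of a ring either passes between poles, and then it meets two junctions of two edges each, or it splits a pole. We isolate the property of a pole that handles the second possibility. For a pole with vertex set $W$ and $Y\subseteq W$, let $t(Y)$ be the number of internal edges between $Y$ and $W\setminus Y$, and let $\tau(Y)$ be the number of terminals with their end in $Y$. The pole is \emph{robust} if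
\begin{enumerate}
\item[(R1)] every vertex carries at most one terminal, and
\item[(R2)] every set $Y$ with $\emptyset\ne Y\subsetneq W$ and $t(Y)+\tau(Y)\le 3$ is a single vertex.
\end{enumerate}

\begin{lemma}\label{lem:robust}
Let $Q$ be a cyclically 4-edge-connected cubic graph. Every edge pole of $Q$ is robust. If $|V(Q)|\ge 6$, every vertex pole of $Q$ is robust.
\end{lemma}

\begin{proof}
In an edge pole the terminals are at the four distinct ends of $e$ and $f$. In a vertex pole, a vertex with two terminals sends two edges of $Q$ to $\{u,v\}$, which creates parallel edges or a triangle, against Lemma~\ref{lem:c4ec}. This proves (R1).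

Let $\emptyset\ne Y\subsetneq W$ with $t(Y)+\tau(Y)\le 3$. An edge of $\delta_Q(Y)$ is either an internal edge counted by $t(Y)$, or it is one of the edges of $Q$ that were opened, and then it accounts for a terminal at its end in $Y$. So $|\delta_Q(Y)|\le t(Y)+\tau(Y)\le 3$, and by Lemma~\ref{lem:criterion} either $|Y|=1$ or $V(Q)\setminus Y$ is a single vertex $w$. The second alternative is impossible in a vertex pole, because $V(Q)\setminus Y$ contains $u$ and $v$. In an edge pole it means $W\setminus Y=\{w\}$. By (R1), $w$ carries at most one terminal, so $\tau(Y)\ge 3$ and $t(Y)\ge 2$, which contradicts $t(Y)+\tau(Y)\le 3$.
\end{proof}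

\begin{lemma}\label{lem:ring}
Every ring $H$ of $r\ge 2$ robust poles is cyclically 4-edge-connected.
\end{lemma}

\begin{proof}
We first show that in a robust pole
\begin{equation}\label{eq:two}
t(Y)\ge 2\qquad\text{whenever }\emptyset\ne Y\subsetneq W.
\end{equation}
Suppose $t(Y)\le 1$. Since $t(Y)=t(W\setminus Y)$ and there are four terminals, we may assume $\tau(Y)\le 2$. By (R2), $Y$ is a single vertex, and by (R1) at least two of its three edges are internal, so $t(Y)\ge 2$, a contradiction.

Let $W_1,\dots,W_r$ be the vertex sets of the poles in cyclic order. By \eqref{eq:two} each $H[W_i]$ is connected, so $H$ is connected. Let $\emptyset\ne X\subsetneq V(H)$ with $|\delta_H(X)|\le 3$. By Lemma~\ref{lem:criterion} it suffices to show that $X$ or its complement is a single vertex. Say that $X$ \emph{splits} $W_i$ if $\emptyset\ne X\cap W_i\ne W_i$. By \eqref{eq:two}, each split pole contributes at least two of its internal edges to $\delta_H(X)$, so at most one pole is split.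

If no pole is split, then some poles lie inside $X$ and some outside. Going around the ring we pass from inside to outside and back, at two different junctions, and each contributes both of its edges to $\delta_H(X)$. This gives at least four edges, a contradiction.

So exactly one $W_i$ is split. The other poles form a consecutive stretch of the ring. If they are not all on the same side of the cut, then some junction between two of them contributes two edges in addition to the two internal edges from $W_i$, again a contradiction. After replacing $X$ by its complement if necessary, all other poles lie outside $X$, so $X\subsetneq W_i$. Since $r\ge 2$, every terminal of the $i$th pole leads to another pole, and therefore $t(X)+\tau(X)=|\delta_H(X)|\le 3$. By (R2), $X$ is a single vertex.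
\end{proof}

\begin{remark}
The restrictions in the definition of the two kinds of poles cannot be dropped. Deleting two vertices from $K_4$ leaves one edge $yz$, with a left and a right terminal at each end. A ring of three such poles can be the triangular prism, in which three edges separate two triangles. If $e$ and $f$ had a common end $w$ in a graph $Q$ with at least four vertices, then $W\setminus\{w\}$ would send out one internal edge and two terminals, a nontrivial cut with three edges in any ring.
\end{remark}

\section{Proofs of the theorems}\label{sec:proofs}

The four classes are nested: a cyclically 4-edge-connected cubic graph is 3-edge-connected by Lemma~\ref{lem:c4ec}, a 3-edge-connected graph is 2-edge-connected, and a 2-edge-connected graph is bridgeless.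

\begin{proof}[Proof of Theorem~\ref{thm:dichotomy}]
(1) All graphs in the four classes are bridgeless, so they have $P$-colorings, and $\operatorname{ab}$ vanishes on them by Lemma~\ref{lem:dictionary}.

(2) The upper bound holds because a cubic graph on $n$ vertices has $3n/2$ edges. For the lower bound, since the classes are nested, it suffices to construct one cyclically 4-edge-connected graph. Rings of blocks alone have order divisible by $2N+6$, so we fill up the remaining vertices with small robust poles.

Put $q=2N+6$, $m=\lfloor (n-4)/q\rfloor$ and $s=n-mq$. Then $m\ge 1$ because $n\ge 2N+10$, and $s$ is even and at least $4$. If $s\equiv 0\pmod 4$, write $s=4i$ with $i\ge 1$. If $s\equiv 2\pmod 4$, then $s\ge 6$, and we write $s=4i+6$ with $i\ge 0$. Let $H$ be a ring formed by $m$ blocks, $i$ edge poles of $K_4$, each with four vertices, and, in the second case, one edge pole of $K_{3,3}$, with six vertices. Then $H$ has $mq+s=n$ vertices. It is a ring of copies of $D_0$, $D_1$, $D_2$ and of the filling poles. These are made from $G$, $P$, $K_4$ and $K_{3,3}$, which are cyclically 4-edge-connected by Lemma~\ref{lem:minimal}, (P5) and Example~\ref{ex:small}, and the vertex poles come from $G$ and $P$, which have at least six vertices. So all these poles are robust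 by Lemma~\ref{lem:robust}, and $H$ is cyclically 4-edge-connected by Lemma~\ref{lem:ring}.

Let $c$ be a proper 5-edge-coloring of $H$, and let $W$ be the vertex set of one of the blocks. The ring contains at least one filling pole, so the fragment $H\langle W\rangle$ is the block itself, and it has no $P$-coloring by Proposition~\ref{prop:block}. By Lemma~\ref{lem:dictionary}(1), some abnormal edge has both ends in $W$. The $m$ blocks are vertex-disjoint, so the $m$ abnormal edges found in this way form a matching. In particular $\alpha(n)\ge\operatorname{ab}(H)\ge m$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:equiv} and Corollary~\ref{cor:liminf}]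
If (a) holds, then $\alpha\equiv 0$ by Theorem~\ref{thm:dichotomy}(1), so (b) holds with $f\equiv 1$. The implications (b)$\Rightarrow$(c)$\Rightarrow$(d)$\Rightarrow$(e) hold, with the same function, because the classes are nested. A sublinear function satisfies the condition of Corollary~\ref{cor:liminf}, so each of (b)--(e) implies its weakened form. It remains to show that each weakened form implies (a). Suppose that (a) fails, and that $k$ satisfies $\operatorname{ab}(Q)\le k(|V(Q)|)$ for all graphs $Q$ in one of the four classes. By Theorem~\ref{thm:dichotomy}(2), $k(n)\ge\alpha(n)\ge\lfloor (n-4)/(2N+6)\rfloor$ for all even $n\ge 2N+10$. Hence the lower limit of $k(n)/n$ along even $n$ is at least $1/(2N+6)>0$, and the weakened form fails.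
\end{proof}

\begin{thebibliography}{1}

\bibitem{MMM}
Davide Mattiolo, Giuseppe Mazzuoccolo, Vahan Mkrtchyan,
\emph{On sublinear approximations for the Petersen coloring conjecture},
arXiv:2104.09241 (2021).

\end{thebibliography}
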